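\title{The Hopf class obstructs a symmetric inverse $K$-theory multifunctor}

\begin{abstract}
Mandell's inverse $K$-theory functor $\mathcal{P}$ from $\Gamma$-categories to permutative categories respects multilinear maps, but it commutes with permutations of their arguments only up to coherent isomorphism. We show that this defect cannot be removed, even up to stable equivalence. A symmetric multifunctor sends the sphere $\Gamma$-category to a permutative category with a unital and strictly commutative bilinear product; expanding a product of two sums in two ways then kills a transposition that represents the Hopf class $\eta\in\pi_1^s$. More strongly, the $K$-theory spectrum of every value of a symmetric multifunctor from $\Gamma$-categories to permutative categories and strong multilinear functors is a product of Eilenberg--Mac Lane spectra. The functor $\pi_0$, on the other hand, can be realized symmetrically, so the obstruction occurs in the first possible degree.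
\end{abstract}

\section{Introduction}\label{sec:intro}

Segal's $K$-theory construction turns a small permutative category $C$, that is, a category with a strictly associative and unital sum $\oplus$ and a symmetry isomorphism $\xi$, into a $\Gamma$-category $KC$. A $\Gamma$-category $X$ has in turn an associated connective spectrum $\mathrm{Sp}(X)$. Mandell's inverse $K$-theory functor $\mathcal{P}$ \cite{Mandell} goes back from $\Gamma$-categories to permutative categories.

On both sides there is a notion of a map in several variables: a functor $C_1\times\dots\times C_n\to D$ that is additive in each variable up to isomorphism, and a map $X_1\wedge\dots\wedge X_n\to Y$ out of a smash product. These maps are the $n$-ary 1-cells of two $\mathbf{Cat}$-multicategories, $\mathbf{PermCat}^{\mathrm{sg}}$ and $\Gamma\text{-}\mathbf{Cat}$, whose definitions are recalled in Section~\ref{sec:background}. A product on an object is a binary 1-cell $\mu$, a unit is a 0-ary 1-cell, and commutativity is the equation $\mu\sigma=\mu$, where $\sigma$ exchanges the two arguments. A construction that preserves units and composition of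 such cells therefore carries monoids to monoids; if it also commutes with the permutation of arguments, it carries commutative monoids to commutative monoids. The following facts about $\mathcal{P}\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ are known.
\begin{enumerate}
\item[(P1)] $\mathcal{P}$ is a homotopy inverse of Segal $K$-theory: $K\mathcal{P}X$ is stably equivalent to $X$, and $\mathcal{P}KC$ is stably equivalent to $C$, via natural zigzags of stable equivalences.
\item[(P2)] $\mathcal{P}$ is a pseudo symmetric $\mathbf{Cat}$-multifunctor: it is a $\mathbf{Cat}$-enriched multifunctor of the underlying non-symmetric multicategories, and it commutes with the symmetric group actions up to coherent invertible 2-cells $\mathcal{P}(f\sigma)\cong\mathcal{P}(f)\sigma$.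
\item[(P3)] $\mathcal{P}$ does not strictly preserve the symmetric group actions.
\end{enumerate}
Of these only (P1) enters our proofs, and the definition of $\mathcal{P}$ does not enter at all. The following question comes from Yau \cite{Yau}.

\medskip
\noindent\textbf{Question.} \emph{Do there exist a symmetric $\mathbf{Cat}$-multifunctor $\mathcal{P}'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ and a natural transformation $\theta\colon\mathcal{P}\to\mathcal{P}'$ or $\theta\colon\mathcal{P}'\to\mathcal{P}$, between the underlying functors on unary 1-cells, all of whose components are stable equivalences?}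
\medskip

One would guess that the answer is yes. A stable equivalence is a much weaker comparison than an equivalence of categories, so $\mathcal{P}'X$ may be far larger than $\mathcal{P}X$, and one may hope to use the room to turn the coherent isomorphisms of (P2) into equalities. Moreover, strict commutativity is not in itself incompatible with the sphere spectrum $S$. Let $\mathbb{S}$ be the $\Gamma$-category whose value at the pointed set $\langle m\rangle=\{0,1,\dots,m\}$ is $\langle m\rangle$, viewed as a discrete category. It is the unit for the smash product, its spectrum is $S$, and it is a strictly commutative monoid in $\Gamma\text{-}\mathbf{Cat}$.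

The two multicategories, however, read the equation $\mu\sigma=\mu$ differently. In $\Gamma\text{-}\mathbf{Cat}$ an exchange of arguments is accompanied by a permutation of the indexing set $\langle mn\rangle$; in $\mathbf{PermCat}^{\mathrm{sg}}$ it is accompanied by nothing. The answer to the Question is no.

\begin{theorem}\label{thm:A}
Let $\mathcal{P}'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ be a symmetric multifunctor; no $\mathbf{Cat}$-enrichment is assumed. Then the spectrum of $K\mathcal{P}'\mathbb{S}$ is not stably equivalent to $S$. Consequently there is no pair $(\mathcal{P}',\theta)$ as in the Question, and there is not even a non-natural zigzag of stable equivalences between $\mathcal{P}\mathbb{S}$ and $\mathcal{P}'\mathbb{S}$. The first assertion also holds if strong multilinear functors are replaced by lax ones.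
\end{theorem}

The failure is not special to the sphere.

\begin{theorem}\label{thm:B}
Let $\mathcal{P}'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ be a symmetric multifunctor and let $X$ be any $\Gamma$-category.
\begin{enumerate}
\item[(1)] Every object $x$ of $\mathcal{P}'X$ satisfies $1_x\oplus\xi_{x,x}\oplus 1_x=\mathrm{id}$ on $x^{\oplus 4}$.
\item[(2)] The spectrum of $K\mathcal{P}'X$ is a product of Eilenberg--Mac Lane spectra, $\prod_{n\ge 0}\Sigma^n H\pi_n$.
\end{enumerate}
Hence $K\mathcal{P}'X\not\simeq X$ whenever the spectrum of $X$ is not a product of Eilenberg--Mac Lane spectra.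
\end{theorem}

The obstruction behind Theorem~\ref{thm:A} is the Hopf class $\eta\in\pi_1 S$. No obstruction lives in degree zero. For an abelian group $A$, let $HA$ also denote the \emph{Eilenberg--Mac Lane $\Gamma$-group}, the discrete $\Gamma$-category with $HA\langle m\rangle=A^m$ on which a pointed map $\phi$ acts by $(\phi_*a)_j=\sum_{\phi(i)=j}a_i$.

\begin{theorem}\label{thm:C}
There are a symmetric $\mathbf{Cat}$-multifunctor $\mathcal{A}\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ and a natural map $X\to K\mathcal{A}X$ such that $K\mathcal{A}X$ is the Eilenberg--Mac Lane $\Gamma$-group of $\pi_0\mathrm{Sp}(X)$ and the map is an isomorphism on $\pi_0$.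
\end{theorem}

Thus the pseudo symmetry of $\mathcal{P}$ cannot be improved to strict symmetry, while $\pi_0$ can be realized symmetrically. The algebraic core of the paper is the expansion of $(u\oplus u)(u\oplus u)$ in Section~\ref{sec:twobytwo}, shown first for finite sets. Section~\ref{sec:A} turns the resulting identity into a statement about $\pi_1$ and proves Theorem~\ref{thm:A}. Sections~\ref{sec:B} and~\ref{sec:C} prove Theorems~\ref{thm:B} and~\ref{thm:C}.

\section{The two multicategories and Segal $K$-theory}\label{sec:background}

We write $\mathbf{Cat}$ for the category (and 2-category) of small categories, $\mathbf{Cat}_*$ for small pointed categories, and $\underline{m}=\{1,\dots,m\}$. For $(i,j)\in\underline{m}\times\underline{n}$ let $\lambda_{m,n}(i,j)=(i-1)n+j$ be the lexicographic position of $(i,j)$; put $\lambda_{m,n}(i,j)=0$ if $i=0$ or $j=0$.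

\subsection{Multicategories}

A \emph{multicategory} has objects and, for each list $a_1,\dots,a_n$ with $n\ge 0$ and each object $b$, a set of \emph{$n$-ary 1-cells} $\langle a_1,\dots,a_n\rangle\to b$. There are unary identities $1_a$, an associative and unital composition $g\circ(f_1,\dots,f_n)$ that substitutes $f_j$ into the $j$-th argument of an $n$-ary cell $g$, and a right action of $\Sigma_n$ that turns $f\colon\langle a_1,\dots,a_n\rangle\to b$ into $f\sigma\colon\langle a_{\sigma(1)},\dots,a_{\sigma(n)}\rangle\to b$ and is compatible with composition. In a \emph{$\mathbf{Cat}$-multicategory} the $n$-ary 1-cells are the objects of a category, whose morphisms are called 2-cells, and composition and the actions are functors.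

A \emph{multifunctor} $\Phi$ assigns objects to objects and $n$-ary 1-cells to $n$-ary 1-cells, for all $n\ge0$, and preserves identities and composition. It is \emph{symmetric} if $\Phi(f\sigma)=\Phi(f)\sigma$ for all $f$ and $\sigma$. A \emph{$\mathbf{Cat}$-multifunctor} also acts functorially on 2-cells and preserves their composition along 1-cells and, in the symmetric case, the actions on them.

\subsection{Permutative categories and multilinear functors}\label{ss:perm}

A \emph{permutative category} $(C,\oplus,e,\xi)$ is a symmetric monoidal category whose associativity and unit isomorphisms are identities; the symmetry $\xi_{x,y}\colon x\oplus y\to y\oplus x$ satisfies $\xi_{y,x}\xi_{x,y}=1$ but need not be an identity, not even for $x=y$.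

A \emph{lax $n$-linear functor} $\langle C_1,\dots,C_n\rangle\to D$ is a functor $P\colon\prod_iC_i\to D$ with natural morphisms, the \emph{linearity constraints},
\[
P^2_i\colon P(\dots,x_i,\dots)\oplus P(\dots,x_i',\dots)\to P(\dots,x_i\oplus x_i',\dots),\qquad 1\le i\le n,
\]
subject to the axioms below, in which the arguments that stay fixed are suppressed.
\begin{itemize}
\item \emph{Unity.} $P$ takes the value $e$ on a tuple of objects one of which is $e$, and the value $1_e$ on a tuple of morphisms one of which is $1_e$. The constraint $P^2_i$ is an identity if $x_i$, $x_i'$ or one of the other arguments is $e$.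
\item \emph{Associativity.} $P^2_i(x\oplus x',x'')\circ(P^2_i(x,x')\oplus 1)=P^2_i(x,x'\oplus x'')\circ(1\oplus P^2_i(x',x''))$.
\item \emph{Symmetry.} $P^2_i(x',x)\circ\xi=P(\xi_{x,x'})\circ P^2_i(x,x')$.
\item \emph{Interchange.} For $i\ne j$ the constraints $P^2_i$ and $P^2_j$ are compatible. We write the axiom for $n=2$, with constraints $P^2_1(x,x';y)$ and $P^2_2(x;y,y')$; in general $x,x'$ stand in the $i$-th and $y,y'$ in the $j$-th argument. As morphisms from $P(x,y)\oplus P(x',y)\oplus P(x,y')\oplus P(x',y')$ to $P(x\oplus x',y\oplus y')$,
\begin{multline}\label{eq:interchange}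
P^2_2(x\oplus x';y,y')\circ\bigl(P^2_1(x,x';y)\oplus P^2_1(x,x';y')\bigr)\\
=P^2_1(x,x';y\oplus y')\circ\bigl(P^2_2(x;y,y')\oplus P^2_2(x';y,y')\bigr)\circ\bigl(1\oplus\xi_{P(x',y),P(x,y')}\oplus 1\bigr).
\end{multline}
\end{itemize}
The interchange axiom says that the two ways of collecting four products into $(x\oplus x')(y\oplus y')$ agree once the middle two terms are exchanged. The functor $P$ is \emph{strong} if all constraints are isomorphisms.

The $\mathbf{Cat}$-multicategory $\mathbf{PermCat}^{\mathrm{sg}}$ has small permutative categories as objects and strong $n$-linear functors as $n$-ary 1-cells; a 0-ary 1-cell $\langle\,\rangle\to D$ is an object of $D$. A 2-cell $\theta\colon P\Rightarrow Q$ is an \emph{$n$-linear transformation}: a natural transformation with $\theta=1_e$ whenever some argument is $e$, and with $\theta\circ P^2_i=Q^2_i\circ(\theta\oplus\theta)$ for every $i$. Composition substitutes functors and constraints: the constraint of $P\circ(Q_1,\dots,Q_n)$ in the $l$-th argument of $Q_j$ is $P^2_j$ followed by $P(1,\dots,(Q_j)^2_l,\dots,1)$. For example, if $P\colon C\times D\to D'$ is bilinear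 and $u$ is an object of $C$, then $P\circ(u,1_D)$ is the functor $P(u,-)$ with constraint $P^2_2(u;-,-)$. The symmetric groups permute arguments and constraints: $(P\sigma)(x_1,\dots,x_n)=P(x_{\sigma^{-1}(1)},\dots,x_{\sigma^{-1}(n)})$ and $(P\sigma)^2_k=P^2_{\sigma(k)}$. For the transposition $\sigma\in\Sigma_2$ this gives
\begin{equation}\label{eq:sigma}
(P\sigma)(x,y)=P(y,x),\qquad (P\sigma)^2_1(x,x';y)=P^2_2(y;x,x').
\end{equation}
An equation between 1-cells is an equation of functors \emph{and} of constraints. The unary 1-cells are the strictly unital strong symmetric monoidal functors; we call them the \emph{morphisms} of $\mathbf{PermCat}^{\mathrm{sg}}$. The same definitions give a multicategory of lax multilinear functors, to which the last sentence of Theorem~\ref{thm:A} refers.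

Let $E$ be the free permutative category on one object. Its objects are the natural numbers $n\ge0$, with $E(n,n)=\Sigma_n$ and no other morphisms; $\oplus$ is addition on objects and block sum on permutations, and $\xi_{m,n}$ exchanges the first $m$ letters with the last $n$. Freeness means that for each object $x$ of a permutative category $C$ there is a unique strict symmetric monoidal functor $F_x\colon E\to C$ with $F_x(1)=x$. It satisfies $F_x(n)=x^{\oplus n}$ and $F_x(\xi_{1,1})=\xi_{x,x}$. One permutation is used throughout:
\[
t=1_1\oplus\xi_{1,1}\oplus 1_1=(2\;3)\in\Sigma_4,\qquad t_x=F_x(t)=1_x\oplus\xi_{x,x}\oplus 1_x .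
\]

\subsection{$\Gamma$-categories}\label{ss:gamma}

Let $\mathcal{F}$ be the category of the pointed sets $\langle m\rangle$, with basepoint $0$, and pointed maps; in Segal's notation $\mathcal{F}=\Gamma^{\mathrm{op}}$. The maps $\lambda_{m,n}$ identify $\langle m\rangle\wedge\langle n\rangle$ with $\langle mn\rangle$. Under this identification pointed maps $\phi,\psi$ have a smash product $\phi\wedge\psi$ in $\mathcal{F}$, and the symmetry of $\wedge$ becomes the bijection
\[
\tau_{m,n}\colon\langle mn\rangle\to\langle nm\rangle,\qquad \lambda_{m,n}(i,j)\mapsto\lambda_{n,m}(j,i).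
\]
A \emph{$\Gamma$-category} is a functor $X\colon\mathcal{F}\to\mathbf{Cat}_*$ with $X\langle0\rangle$ the terminal category. We write $\phi_*$ for $X(\phi)$. A zero map factors through $\langle0\rangle$ and so acts as the constant functor at the basepoint.

A pointed functor $B_1\wedge\dots\wedge B_n\to B$ out of a smash product in $\mathbf{Cat}_*$ is the same as a functor $B_1\times\dots\times B_n\to B$ that sends a tuple of objects to the basepoint, and a tuple of morphisms to its identity, as soon as one entry is the basepoint or its identity. In the $\mathbf{Cat}$-multicategory $\Gamma\text{-}\mathbf{Cat}$ an $n$-ary 1-cell $f\colon\langle X_1,\dots,X_n\rangle\to Y$ is a family of pointed functors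
\[
f_{m_1,\dots,m_n}\colon X_1\langle m_1\rangle\wedge\dots\wedge X_n\langle m_n\rangle\to Y\langle m_1\cdots m_n\rangle
\]
natural in $(\langle m_1\rangle,\dots,\langle m_n\rangle)\in\mathcal{F}^n$; equivalently, a morphism $X_1\wedge\dots\wedge X_n\to Y$ for the Day convolution smash product. A 0-ary 1-cell $\langle\,\rangle\to Y$ is an object of $Y\langle1\rangle$. The 2-cells are the natural transformations between such families that are compatible with the naturality in $\mathcal{F}^n$. A component of $g\circ(f_1,\dots,f_n)$ is $g_{M_1,\dots,M_n}\circ(f_1\wedge\dots\wedge f_n)$, where $M_j$ is the product of the indices fed to $f_j$, and $M_j=1$ if $f_j$ is 0-ary. The group $\Sigma_n$ permutes the smash factors, using the symmetries of $\wedge$ in $\mathbf{Cat}_*$ and in $\mathcal{F}$; for a binary cell $f$ and the transposition $\sigma$,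
\[
(f\sigma)_{m,n}(x,x')=(\tau_{n,m})_*\,f_{n,m}(x',x).
\]

\subsection{The sphere and its action}\label{ss:sphere}

Let $\varepsilon=1\in\mathbb{S}\langle1\rangle$ be the object other than the basepoint, a 0-ary 1-cell. For $i\in\langle m\rangle$ let $\kappa_i\colon\langle n\rangle\to\langle mn\rangle$ be the map $j\mapsto\lambda_{m,n}(i,j)$; thus $\kappa_0$ is the zero map. For a $\Gamma$-category $X$ define the \emph{unit action}
\[
a^X\colon\langle\mathbb{S},X\rangle\to X,\qquad a^X_{m,n}(i,x)=(\kappa_i)_*x .
\]
Each component is pointed in both variables, and the family is natural because $(\phi\wedge\psi)\circ\kappa_i=\kappa_{\phi(i)}\circ\psi$. Put $\mu=a^{\mathbb{S}}$, so that $\mu_{m,n}=\lambda_{m,n}$.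

\begin{lemma}\label{lem:sphere}
We have $a^X\circ(\varepsilon,1_X)=1_X$ for every $X$. Moreover $\mu\circ(\varepsilon,1_{\mathbb{S}})=1_{\mathbb{S}}=\mu\circ(1_{\mathbb{S}},\varepsilon)$, and $\mu\sigma=\mu$ for the transposition $\sigma\in\Sigma_2$.
\end{lemma}

\begin{proof}
The $n$-th component of $a^X\circ(\varepsilon,1_X)$ is $a^X_{1,n}(1,-)=(\kappa_1)_*$, and for $m=1$ the map $\kappa_1$ is the identity of $\langle n\rangle$. This also gives the left unit law for $\mu$. The right unit law is $\lambda_{m,1}(i,1)=i$. Finally $(\mu\sigma)_{m,n}(i,j)=\tau_{n,m}(\lambda_{n,m}(j,i))=\lambda_{m,n}(i,j)$.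
\end{proof}

\subsection{Segal $K$-theory}

Let $C$ be a small permutative category. A \emph{$C$-valued $\langle m\rangle$-system} consists of objects $a_s\in C$ for all $s\subseteq\underline{m}$, with $a_\emptyset=e$, and isomorphisms $a_{s,s'}\colon a_s\oplus a_{s'}\to a_{s\cup s'}$ for all disjoint $s,s'$, such that
\[
a_{\emptyset,s}=1,\qquad a_{s\cup s',s''}\circ(a_{s,s'}\oplus1)=a_{s,s'\cup s''}\circ(1\oplus a_{s',s''}),\qquad a_{s',s}\circ\xi=a_{s,s'}
\]
for pairwise disjoint $s,s',s''$. It records $m$ objects together with chosen sums of all subfamilies. A morphism $a\to b$ is a family $f_s\colon a_s\to b_s$ with $f_\emptyset=1_e$ and $f_{s\cup s'}\circ a_{s,s'}=b_{s,s'}\circ(f_s\oplus f_{s'})$. The category $(KC)\langle m\rangle$ of $\langle m\rangle$-systems is pointed at the system with all $a_s=e$ and all $a_{s,s'}$ identities. A pointed map $\phi\colon\langle m\rangle\to\langle n\rangle$ acts by $(\phi_*a)_r=a_{\phi^{-1}(r)}$ and $(\phi_*a)_{r,r'}=a_{\phi^{-1}(r),\phi^{-1}(r')}$ for $r,r'\subseteq\underline{n}$. This makes $KC$ a $\Gamma$-category, and $a\mapsto a_{\{1\}}$ identifies $(KC)\langle1\rangle$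 with $C$. A morphism $F\colon C\to D$ with constraint $F^2$ induces $KF$ by $(Fa)_s=F(a_s)$ and $(Fa)_{s,s'}=F(a_{s,s'})\circ F^2$.

\subsection{Spectra and stable equivalences}\label{ss:spectra}

Let $S^1=\Delta[1]/\partial\Delta[1]$ be the simplicial circle. Its non-base $p$-simplices are the nonconstant monotone maps $[p]\to[1]$; numbering them by the number of values equal to $1$ identifies $S^1_p$ with $\langle p\rangle$. Let $S^k$ be the $k$-fold smash power of $S^1$, a simplicial object of $\mathcal{F}$. For a $\Gamma$-category $X$ let $NX(S^k)$ be the pointed simplicial set with $p$-simplices $N_pX(S^k_p)$, where $N$ is the nerve. The maps $(i,x)\mapsto(\kappa_i)_*x$ assemble to structure maps $S^1\wedge NX(S^k)\to NX(S^{k+1})$, and the resulting spectrum is $\mathrm{Sp}(X)$, the associated spectrum in the sense of Bousfield and Friedlander. Its homotopy groups are $\pi_n\mathrm{Sp}(X)=\operatorname{colim}_k\pi_{n+k}|NX(S^k)|$. For $X=\mathbb{S}$ one gets $N\mathbb{S}(S^k)=S^k$ with identity structure maps, so $\mathrm{Sp}(\mathbb{S})=S$.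

A map of $\Gamma$-categories is a \emph{stable equivalence} if it induces an isomorphism on $\pi_*\mathrm{Sp}$, and a morphism $F$ of $\mathbf{PermCat}^{\mathrm{sg}}$ is a \emph{stable equivalence} if $KF$ is one. For spectra, $\simeq$ denotes isomorphism in the stable homotopy category, and $[-,-]$ denotes morphisms there. We use the standard properties of this category: a morphism is invertible if and only if it is an isomorphism on $\pi_*$; the functor $\pi_*$ takes wedges to direct sums and products to products; the smash product is additive in each variable; $[S,Y]=\pi_0Y$, and $d\in[S,S]=\mathbb{Z}$ acts on $\pi_0S$ as multiplication by $d$; a spectrum whose homotopy is an abelian group $A$ in degree $0$ and zero otherwise is isomorphic to the Eilenberg--Mac Lane spectrum $HA$; and $\pi_1S=\mathbb{Z}/2$ is generated by the Hopf class $\eta$.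

\subsection{Three published facts}\label{ss:facts}

Write $|C|$ for the realization of the nerve of $C$. The set $\pi_0|C|$ consists of the objects of $C$ modulo zigzags of morphisms. If $C$ is permutative, $\oplus$ makes $|C|$ a topological monoid, homotopy commutative via $\xi$. So $\pi_0|C|$ is a commutative monoid, and $H_*(|C|;\mathbb{Z})$ is a ring in which the classes $[x]\in H_0$ of objects form a central multiplicative set, again denoted $\pi_0|C|$. For a commutative monoid $M$, the \emph{group completion} $M\to\mathrm{Gr}(M)$ is the universal monoid map to an abelian group; its image generates $\mathrm{Gr}(M)$. Let $\rho_i\colon\langle m\rangle\to\langle1\rangle$ send $i$ to $1$ and all other elements to $0$. A $\Gamma$-category $X$ is \emph{special} if $(\rho_{1*},\dots,\rho_{m*})\colon X\langle m\rangle\to X\langle1\rangle^m$ is a weak equivalence on nerves for all $m$.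
\begin{enumerate}
\item[(F1)] (Segal \cite[\S\S1--4]{Segal}; McDuff--Segal \cite{McDuffSegal}; Bousfield--Friedlander.) The $\Gamma$-category $KC$ is special. Put $GC=\Omega|NKC(S^1)|$. Then $\mathrm{Sp}(KC)$ is connective with $\pi_k\mathrm{Sp}(KC)=\pi_k(GC)$ for $k\ge0$. There is a map $\iota_C\colon|C|\to GC$, natural for morphisms of $\mathbf{PermCat}^{\mathrm{sg}}$, that induces the group completion $\pi_0|C|\to\mathrm{Gr}(\pi_0|C|)=\pi_0(GC)$ and an isomorphism
\[
H_*(|C|;\mathbb{Z})[(\pi_0|C|)^{-1}]\cong H_*(GC;\mathbb{Z}).
\]
\item[(F2)] (Barratt--Priddy--Quillen; \cite[Prop.~3.5]{Segal}.) $\mathrm{Sp}(KE)\simeq S$.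
\item[(F3)] (Elmendorf--Mandell \cite[Theorem~1.1]{EM} and its comparison with Segal's construction.) There is a multifunctor $K_{\mathrm{EM}}$ from permutative categories and multilinear functors, with objects as 0-ary morphisms, to symmetric spectra with the smash product, and $K_{\mathrm{EM}}C$ is stably equivalent to $\mathrm{Sp}(KC)$.
\end{enumerate}
By the definition of localization, (F1) says in particular that a class $z\in H_*(|C|)$ dies in $H_*(GC)$ if and only if $[x]\cdot z=0$ for some object $x$. Fact (F3) is used only for Theorem~\ref{thm:B}(2).

\section{Two times two}\label{sec:twobytwo}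

By Lemma~\ref{lem:sphere}, a symmetric multifunctor $\mathcal{P}'$ equips $\mathcal{P}'\mathbb{S}$ with a unital and strictly commutative bilinear product. By (F2) the first candidate for a permutative model of the sphere is $E$, so we look at the product on $E$.

\begin{example}\label{ex:E}
Think of $n\in E$ as the ordered set $\underline{n}$ and of $\oplus$ as ordered disjoint union. Put $P(m,n)=mn$, thought of as $\underline{m}\times\underline{n}$ in lexicographic order, and $P(\alpha,\beta)=\lambda_{m,n}\circ(\alpha\times\beta)\circ\lambda_{m,n}^{-1}$. Let the constraints be the distributivity bijections, which send each pair to the pair of the same name. The axioms of Section~\ref{ss:perm} hold because both sides of each are bijections that agree on every named pair. The first constraint is an identity: the lexicographic order on $(\underline{m}\sqcup\underline{m}')\times\underline{n}$ lists $\underline{m}\times\underline{n}$ first and then $\underline{m}'\times\underline{n}$. The second constraint $P^2_2(m;n,n')$ is an identity for $m\le1$, so $P\circ(1,1_E)=1_E=P\circ(1_E,1)$, where the object $1$ is the unit.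

Now take $2\cdot2$. The source of $P^2_1(1,1;2)$ lists the four pairs row by row and the source of $P^2_2(2;1,1)$ lists them column by column:
\[
\begin{array}{l|cccc}
\text{position in the source} & 1&2&3&4\\ \hline
P(1,2)\oplus P(1,2) & (1,1)&(1,2)&(2,1)&(2,2)\\
P(2,1)\oplus P(2,1) & (1,1)&(2,1)&(1,2)&(2,2)
\end{array}
\]
The target $P(2,2)$ is ordered as in the first row. Hence $P^2_1(1,1;2)=\mathrm{id}$ and $P^2_2(2;1,1)=t$. If $P\sigma$ were equal to $P$, these two permutations would be equal by \eqref{eq:sigma}. They are not. The product is commutative only up to the bilinear isomorphism $P\Rightarrow P\sigma$ with components $\tau_{m,n}$, and $\tau_{2,2}=t$. So $t$ is exactly the permutation of the indexing set $\langle4\rangle$ that accompanies the exchange of arguments in $\Gamma\text{-}\mathbf{Cat}$.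
\end{example}

A different choice of orderings would not help, and neither would a larger category: the interchange axiom forces the two constraints to differ by $t$.

\begin{definition}\label{def:product}
A \emph{commutative product} on a permutative category $C$ is a lax bilinear functor $P\colon C\times C\to C$ together with an object $u\in C$ such that
\[
P\circ(u,1_C)=1_C=P\circ(1_C,u),\qquad P\sigma=P .
\]
It is \emph{strong} if $P$ is strong. No associativity is required.
\end{definition}

\begin{lemma}\label{lem:key}
Let $(P,u)$ be a commutative product on $C$. Then there is a morphism $w\colon u^{\oplus4}\to P(u\oplus u,u\oplus u)$ with $w\circ t_u=w$. If the product is strong, then $t_u=\mathrm{id}$.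
\end{lemma}

\begin{proof}
The unit laws say that $P(u,x)=x=P(x,u)$ for all $x$ and that the constraints $P^2_2(u;x,x')$ and $P^2_1(x,x';u)$ are identities. Put $x=x'=y=y'=u$ in \eqref{eq:interchange}. The four summands of the source are $P(u,u)=u$. The constraints $P^2_1(u,u;u)$ and $P^2_2(u;u,u)$ inside the large parentheses are identities, and the last factor is $t_u$. What remains is
\begin{equation}\label{eq:key}
P^2_2(u\oplus u;u,u)=P^2_1(u,u;u\oplus u)\circ t_u .
\end{equation}
Since $P=P\sigma$, formula \eqref{eq:sigma} gives $P^2_1(x,x';y)=P^2_2(y;x,x')$. For $x=x'=u$ and $y=u\oplus u$ this says that the two constraints in \eqref{eq:key} are one and the same morphism $w$. So $w=w\circ t_u$. If $P$ is strong, $w$ is invertible and cancels.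
\end{proof}

\begin{corollary}\label{cor:value}
Let $\mathcal{P}'$ be a symmetric multifunctor from $\Gamma\text{-}\mathbf{Cat}$ to permutative categories and lax multilinear functors. Then $P=\mathcal{P}'(\mu)$ and $u=\mathcal{P}'(\varepsilon)$ form a commutative product on $C=\mathcal{P}'\mathbb{S}$. If $\mathcal{P}'$ takes values in $\mathbf{PermCat}^{\mathrm{sg}}$, the product is strong and $t_u=\mathrm{id}$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:sphere}, $P\circ(u,1_C)=\mathcal{P}'(\mu\circ(\varepsilon,1_{\mathbb{S}}))=\mathcal{P}'(1_{\mathbb{S}})=1_C$ and $P\circ(1_C,u)=\mathcal{P}'(\mu\circ(1_{\mathbb{S}},\varepsilon))=1_C$. Symmetry of $\mathcal{P}'$ gives $P\sigma=\mathcal{P}'(\mu\sigma)=\mathcal{P}'(\mu)=P$. The last claim is Lemma~\ref{lem:key}.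
\end{proof}

The equation $\mathcal{P}'(\mu)\sigma=\mathcal{P}'(\mu\sigma)$ is the only instance of symmetry used in the proofs of Theorems~\ref{thm:A} and~\ref{thm:B}, and 2-cells are not used at all.

\begin{remark}\label{rem:pseudo}
Suppose that $P\sigma=P$ is weakened to an invertible bilinear transformation $\beta\colon P\Rightarrow P\sigma$, which is what a pseudo symmetric multifunctor provides. Equation \eqref{eq:key} still holds. Compatibility of $\beta$ with the first constraint now reads
\[
\beta_{u\oplus u,u\oplus u}\circ P^2_1(u,u;u\oplus u)=P^2_2(u\oplus u;u,u)\circ(\beta_{u,u\oplus u}\oplus\beta_{u,u\oplus u}),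
\]
and $\beta$ can absorb $t_u$. In Example~\ref{ex:E} it does: $\beta_{2,2}=t$ and $\beta_{1,2}=\mathrm{id}$.
\end{remark}

The conclusion $t_u=\mathrm{id}$ is weaker than $\xi_{u,u}=\mathrm{id}$, because adding $1_u$ need not be injective on morphisms. The following category shows this, and it will carry the proof of Theorem~\ref{thm:B}(2).

\begin{example}\label{ex:Ebar}
For permutations $f,f'\in\Sigma_n$ put $f\sim f'$ if $f=f'$ or $n\ge4$. This relation is compatible with composition. It is compatible with $\oplus$: if $f\sim f'$ in $\Sigma_m$ and $g\sim g'$ in $\Sigma_n$, then either $f=f'$ and $g=g'$, or $m+n\ge4$. So the quotient $\bar{E}=E/{\sim}$ is a permutative category, with automorphism groups $\Sigma_n$ for $n\le3$ and trivial groups for $n\ge4$, and $E\to\bar{E}$ is strict symmetric monoidal.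

The product of Example~\ref{ex:E} descends to $\bar{E}$, since $m\ge4$ implies $mn\ge4$ or $mn=0$, and the same holds with $m$ and $n$ exchanged. The bijection $\tau_{m,n}$ is an identity if $m\le1$ or $n\le1$, and otherwise $mn\ge4$; so all components of $P\Rightarrow P\sigma$ become identities in $\bar{E}$, which means $P=P\sigma$. Thus $\bar{E}$ has a strong commutative product with $u=1$, although $\xi_{u,u}$ and $1_u\oplus\xi_{u,u}$ are not identities. The exponent four in Lemma~\ref{lem:key} cannot be lowered.
\end{example}

\section{The sphere has no commutative permutative model}\label{sec:A}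

Lemma~\ref{lem:key} is a statement about one morphism of $C$, whereas Theorem~\ref{thm:A} concerns the stable homotopy type of $KC$, and $C$ is otherwise unknown. The bridge is the functor $F_u\colon E\to C$. If $\mathrm{Sp}(KC)$ were the sphere, the unit law would force $F_u$ to be a stable equivalence; but $F_u$ kills the loop of $t$, which is stably essential in $E$.

\begin{proposition}\label{prop:nosphere}
If a small permutative category $C$ has a commutative product $(P,u)$, strong or not, then $\mathrm{Sp}(KC)\not\simeq S$.
\end{proposition}

\begin{proof}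
Suppose $\mathrm{Sp}(KC)\simeq S$.

\emph{Step 1: $[u]$ generates $\pi_0\mathrm{Sp}(KC)\cong\mathbb{Z}$.} Let $M=\pi_0|C|$, so that $\pi_0\mathrm{Sp}(KC)=\mathrm{Gr}(M)$ by (F1). The functor $P$ induces a map $M\times M\to M$. It is a monoid map in each variable: $P^2_1$ connects $P(x,y)\oplus P(x',y)$ with $P(x\oplus x',y)$, $P^2_2$ connects $P(x,y)\oplus P(x,y')$ with $P(x,y\oplus y')$, and $P(e,y)=e=P(x,e)$. The universal property of $\mathrm{Gr}$, applied to one variable after the other, extends it to a biadditive product on $\mathrm{Gr}(M)$. Multiplication by $[u]$ is additive and fixes the image of $M$, so it is the identity. Let $g$ be a generator of $\mathrm{Gr}(M)\cong\mathbb{Z}$, and write $[u]=ng$ and $g\cdot g=kg$. Then $g=[u]\cdot g=nk\,g$, so $nk=1$ and $[u]=\pm g$.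

\emph{Step 2: $GF_u\colon GE\to GC$ is an isomorphism on $\pi_1$ at every basepoint.} The spectra $\mathrm{Sp}(KE)$ and $\mathrm{Sp}(KC)$ are isomorphic to $S$, by (F2) and by assumption. So $\mathrm{Sp}(KF_u)$ corresponds to an integer $d\in[S,S]$, acting on $\pi_0$ as multiplication by $d$. By naturality of $\iota$, the map on $\pi_0$ sends the generator $[1]$ of $\mathrm{Gr}(\mathbb{N})=\mathbb{Z}$ to $[u]$, a generator by Step~1. Hence $d=\pm1$ and $KF_u$ is a stable equivalence. By (F1), $GF_u$ is an isomorphism on $\pi_1$ at the constant loop $c$. For another point $\gamma\in GE$, use that $GF_u=\Omega f$ is a loop map. Concatenation $L_\gamma$ with $\gamma$ is a homotopy equivalence, and $\Omega f\circ L_\gamma=L_{f\gamma}\circ\Omega f$. So $\Omega f$ is an isomorphism on $\pi_1$ at $L_\gamma(c)$, and this point lies in the path component of $\gamma$.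

\emph{Step 3: the loop of $t$ is essential in $GE$.} We have $|E|=\coprod_nB\Sigma_n$, and $t$ is a loop at the vertex $4$. For $n\ge2$ the sign identifies $H_1(B\Sigma_n)=\Sigma_n^{\mathrm{ab}}$ with $\mathbb{Z}/2$, and the transposition $t$ represents the nonzero class $z\in H_1(B\Sigma_4)$. Multiplication by $[1]$ on $H_1(|E|)=\bigoplus_nH_1(B\Sigma_n)$ is induced by the inclusions $\alpha\mapsto\alpha\oplus1_1$ of $\Sigma_n$ in $\Sigma_{n+1}$, which preserve the sign. So $[n]\cdot z=[1]^nz\ne0$ for all $n$, and $\iota_{E*}z\ne0$ in $H_1(GE)$ by (F1). This class is the Hurewicz image of $\iota_{E*}[t]\in\pi_1(GE,\iota_E(4))$. Hence $\iota_{E*}[t]$ is nontrivial.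

\emph{Step 4: the loop of $t_u$ is inessential in $|C|$.} Each morphism $h$ of $C$ defines a path class $[h]$ in the fundamental groupoid of $|C|$, compatibly with composition. Lemma~\ref{lem:key} gives $[w][t_u]=[w]$, and $[w]$ is invertible in the groupoid whether or not $w$ is invertible in $C$. So $[t_u]$ is trivial in $\pi_1(|C|,u^{\oplus4})$.

By naturality of $\iota$ for the strict functor $F_u$, we have $(GF_u)_*\iota_{E*}[t]=\iota_{C*}[t_u]$, which is trivial by Step~4. So the isomorphism of Step~2 kills the nontrivial element of Step~3, a contradiction.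
\end{proof}

\begin{remark}\label{rem:eta}
Translated to the base component, $\iota_{E*}[t]$ is a nonzero element of $\pi_1\mathrm{Sp}(KE)\cong\pi_1S=\mathbb{Z}/2$, so it is $\eta$. Steps~3 and~4 do not use the assumption $\mathrm{Sp}(KC)\simeq S$; they show that the map $S\simeq\mathrm{Sp}(KE)\to\mathrm{Sp}(KC)$ induced by $F_u$ kills $\eta$, that is, $\eta\cdot[u]=0$. Step~1 is needed because this is a contradiction only if $[u]$ is odd. For instance, for the object $x=2$ of $E$ the permutation $t_x=1_2\oplus\xi_{2,2}\oplus1_2$ is even, in accordance with $2\eta=0$.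
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Corollary~\ref{cor:value}, $\mathcal{P}'\mathbb{S}$ has a commutative product, in the strong and in the lax setting. Proposition~\ref{prop:nosphere} gives $\mathrm{Sp}(K\mathcal{P}'\mathbb{S})\not\simeq S$. Suppose there is a zigzag of stable equivalences between $\mathcal{P}\mathbb{S}$ and $\mathcal{P}'\mathbb{S}$. Applying $K$ and using (P1), we get
\[
\mathrm{Sp}(K\mathcal{P}'\mathbb{S})\simeq\mathrm{Sp}(K\mathcal{P}\mathbb{S})\simeq\mathrm{Sp}(\mathbb{S})=S,
\]
which was just excluded. If $(\mathcal{P}',\theta)$ were a pair as in the Question, the component $\theta_{\mathbb{S}}$, in either direction, would be such a zigzag.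
\end{proof}

\section{Every value is a product of Eilenberg--Mac Lane spectra}\label{sec:B}

Let $\mathcal{P}'$ be as in Theorem~\ref{thm:B}, let $C=\mathcal{P}'\mathbb{S}$ and $u=\mathcal{P}'(\varepsilon)$, and recall from Corollary~\ref{cor:value} that $t_u=\mathrm{id}$. This is where strong functors are needed: we now use the equation in $C$ itself, not only in the fundamental groupoid of $|C|$. A general $X$ has no product, but the sphere acts on it, and the action transports the identity $t_u=\mathrm{id}$ from $C$ to $D=\mathcal{P}'X$. Put $Q=\mathcal{P}'(a^X)\colon C\times D\to D$, a strong bilinear functor. By Lemma~\ref{lem:sphere},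
\begin{equation}\label{eq:Qunit}
Q\circ(u,1_D)=1_D .
\end{equation}

\subsection{The identity on four copies}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Fix $x\in D$. The composite $L=Q\circ(1_C,x)=Q(-,x)\colon C\to D$ is a morphism of $\mathbf{PermCat}^{\mathrm{sg}}$ with invertible constraint $L^2=Q^2_1(-,-;x)$, and $L(u)=x$ by \eqref{eq:Qunit}. Consider the isomorphism $\gamma\colon x^{\oplus4}\to L(u^{\oplus4})$ given by
\[
\gamma=\gamma'\circ(1_x\oplus L^2(u,u)\oplus1_x),\qquad\gamma'=L^2(u^{\oplus3},u)\circ\bigl(L^2(u,u^{\oplus2})\oplus1_x\bigr).
\]
The symmetry axiom gives $L^2(u,u)\circ\xi_{x,x}=L(\xi_{u,u})\circ L^2(u,u)$. Naturality of $L^2(u,-)$ and of $L^2(-,u)$ gives $\gamma'\circ(1_x\oplus L(\xi_{u,u})\oplus1_x)=L(1_u\oplus\xi_{u,u}\oplus1_u)\circ\gamma'$. Together,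
\[
\gamma\circ t_x=L(t_u)\circ\gamma=\gamma,
\]
and $t_x=\mathrm{id}$ because $\gamma$ is invertible.
\end{proof}

\subsection{An action of $H\mathbb{Z}$}

A spectrum on which $H\mathbb{Z}$ acts unitally splits into Eilenberg--Mac Lane spectra (Lemma~\ref{lem:split} below). The functor $Q$ gives an action of the $K$-theory of $C$, whose homotopy type we do not know. We therefore restrict the action to a category whose $K$-theory can be computed. Restricting along $F_u\colon E\to C$ would give an action of the sphere, which carries no information. But $F_u$ factors through the category $\bar{E}$ of Example~\ref{ex:Ebar}.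

\begin{lemma}\label{lem:factor}
Let $u$ be an object of a permutative category $C$ with $t_u=\mathrm{id}$. Then $F_u$ factors through a strict symmetric monoidal functor $\bar{F}\colon\bar{E}\to C$ with $\bar{F}(1)=u$.
\end{lemma}

\begin{proof}
Let $n\ge4$. The kernel of the homomorphism $F_u\colon\Sigma_n\to\mathrm{Aut}(u^{\oplus n})$ is a normal subgroup, and it contains the transposition $t\oplus1_{n-4}$ because $F_u(t\oplus1_{n-4})=t_u\oplus1=\mathrm{id}$. All transpositions are conjugate and they generate $\Sigma_n$, so the kernel is $\Sigma_n$.
\end{proof}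

\begin{lemma}\label{lem:HZ}
$\mathrm{Sp}(K\bar{E})\simeq H\mathbb{Z}$.
\end{lemma}

\begin{proof}
The component of $n$ in $|\bar{E}|$ is $B\Sigma_n$ for $n\le3$ and a point for $n\ge4$. Multiplication by $[4]$ moves every component into a point component, so it kills $H_q(|\bar{E}|)$ for $q>0$. By (F1), $\pi_0(G\bar{E})=\mathrm{Gr}(\mathbb{N})=\mathbb{Z}$ and $H_q(G\bar{E})=0$ for $q>0$. The base component of the loop space $G\bar{E}$ has abelian fundamental group, so $\pi_1=H_1=0$; it is then simply connected with vanishing reduced homology, and the Hurewicz theorem gives $\pi_k=0$ for all $k\ge1$ by induction. By (F1), $\pi_*\mathrm{Sp}(K\bar{E})$ is $\mathbb{Z}$ in degree $0$ and zero otherwise.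
\end{proof}

Let $\upsilon\colon S\to H\mathbb{Z}$ be the generator $1$ of $[S,H\mathbb{Z}]=\mathbb{Z}$.

\begin{lemma}\label{lem:split}
Let $Y$ be a connective spectrum with a morphism $\alpha\colon H\mathbb{Z}\wedge Y\to Y$ in the stable homotopy category such that $\alpha\circ(\upsilon\wedge1_Y)=1_Y$. Then $Y\simeq\prod_{n\ge0}\Sigma^nH\pi_nY$.
\end{lemma}

\begin{proof}
Fix $n\ge0$ and put $A=\pi_nY$. We first map a spectrum built from spheres to $Y$ so as to hit $A$, and then use $\alpha$ to remove its higher homotopy. Subgroups of free abelian groups are free, so there is a resolution $0\to\mathbb{Z}^{(J)}\xrightarrow{\partial}\mathbb{Z}^{(I)}\to A\to0$. For any spectrum $Z$ we have $[\bigvee_JS^n,Z]=\mathrm{Hom}(\mathbb{Z}^{(J)},\pi_nZ)$. Taking $Z=\bigvee_IS^n$, we realize $\partial$ by a map $\bigvee_JS^n\to\bigvee_IS^n$; let $M_n$ be its cofiber, a Moore spectrum. The long exact sequence in homotopy gives $\pi_nM_n=\operatorname{coker}\partial=A$, since $\pi_{n-1}\bigvee_JS^n=0$. The long exact sequence for $H\mathbb{Z}\wedge M_n$ and the injectivity of $\partial$ show that $H\mathbb{Z}\wedge M_n$ has homotopy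 $A$ in degree $n$ and zero otherwise, so $H\mathbb{Z}\wedge M_n\simeq\Sigma^nHA$. Comparing the two sequences, $\upsilon\wedge1\colon M_n\to H\mathbb{Z}\wedge M_n$ is an isomorphism on $\pi_n$.

The map $\bigvee_IS^n\to Y$ that realizes $\mathbb{Z}^{(I)}\to A$ restricts to zero on $\bigvee_JS^n$, so it extends to $f_n\colon M_n\to Y$, and $\pi_n(f_n)$ is the identity of $A$. Put $\tilde{f}_n=\alpha\circ(1\wedge f_n)\colon H\mathbb{Z}\wedge M_n\to Y$. Then $\tilde{f}_n\circ(\upsilon\wedge1)=\alpha\circ(\upsilon\wedge1_Y)\circ f_n=f_n$, so $\tilde{f}_n$ is an isomorphism on $\pi_n$.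

In each degree $k$ at most one of the spectra $\Sigma^nH\pi_nY$, $n\ge0$, has nonzero homotopy. Hence both maps in
\[
Y\xleftarrow{\ (\tilde{f}_n)\ }\bigvee_{n\ge0}\Sigma^nH\pi_nY\longrightarrow\prod_{n\ge0}\Sigma^nH\pi_nY
\]
are isomorphisms on all homotopy groups; in negative degrees this uses that $Y$ is connective.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Let $\bar{F}\colon\bar{E}\to C$ be as in Lemma~\ref{lem:factor} and put $\bar{Q}=Q\circ(\bar{F},1_D)\colon\bar{E}\times D\to D$, a strong bilinear functor. Let $o$ denote the object $1\in\bar{E}$ viewed as a 0-ary cell. Since $\bar{F}\circ o=u$, associativity of composition and \eqref{eq:Qunit} give $\bar{Q}\circ(o,1_D)=1_D$.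

To pass from a bilinear functor to a map out of a smash product of spectra we apply the multifunctor $K_{\mathrm{EM}}$ of (F3). Write $R=K_{\mathrm{EM}}\bar{E}$ and $Y=K_{\mathrm{EM}}D$. In symmetric spectra a 0-ary cell is a map from $S$ and a binary cell is a map from a smash product, so we obtain $j_0=K_{\mathrm{EM}}(o)\colon S\to R$ and $q=K_{\mathrm{EM}}(\bar{Q})\colon R\wedge Y\to Y$. Since $K_{\mathrm{EM}}$ preserves composition and identities, the composite
\[
Y\cong S\wedge Y\xrightarrow{\ j_0\wedge1\ }R\wedge Y\xrightarrow{\ q\ }Y
\]
is the identity.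

The symmetric spectrum $R\wedge Y$ need not represent the smash product in the stable homotopy category, so we replace the factors. The stable model structure of Hovey, Shipley and Smith makes symmetric spectra a monoidal model category in which $S$ is cofibrant; its homotopy category is the stable homotopy category, and the smash product of two cofibrant objects represents the smash product there. Choose trivial fibrations $p\colon W\to R$ and $p'\colon Y'\to Y$ with cofibrant sources. As $S$ is cofibrant, there is a lift $j\colon S\to W$ with $pj=j_0$. Put $r=q\circ(p\wedge p')\colon W\wedge Y'\to Y$. Then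
\[
r\circ(j\wedge1_{Y'})=q\circ(j_0\wedge p')=q\circ(j_0\wedge1_Y)\circ(1_S\wedge p'),
\]
which is the weak equivalence $p'$ under $S\wedge Y'\cong Y'$.

Now pass to the stable homotopy category. Identify $Y'$ with $Y$ by $p'$, and $W$ with $H\mathbb{Z}$ by $W\simeq R\simeq\mathrm{Sp}(K\bar{E})\simeq H\mathbb{Z}$, using (F3) and Lemma~\ref{lem:HZ}. We obtain $r\colon H\mathbb{Z}\wedge Y\to Y$ and $j\colon S\to H\mathbb{Z}$ with $r\circ(j\wedge1_Y)=1_Y$. Since $[S,H\mathbb{Z}]=\mathbb{Z}\upsilon$, we have $j=d\upsilon$ for an integer $d$, and additivity of $\wedge$ and of composition shows that $\alpha=d\,r$ satisfies $\alpha\circ(\upsilon\wedge1_Y)=r\circ(d\upsilon\wedge1_Y)=1_Y$. Finally $Y\simeq\mathrm{Sp}(KD)$ is connective by (F3) and (F1), and Lemma~\ref{lem:split} applies.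

The last sentence of the theorem follows: if $K\mathcal{P}'X$ is stably equivalent to $X$, then $\mathrm{Sp}(X)\simeq\mathrm{Sp}(KD)$ is a product of Eilenberg--Mac Lane spectra.
\end{proof}

\begin{remark}
In $\prod_{n\ge0}\Sigma^nHA_n$ every class in $\pi_0$ comes from the factor $HA_0$, and $\pi_1HA_0=0$, so $\eta$ annihilates $\pi_0$. Since $\eta\cdot1\ne0$ in $\pi_1S$, the sphere is not such a product, and Theorem~\ref{thm:B}(2) reproves the strong case of Theorem~\ref{thm:A}. The proof in Section~\ref{sec:A} avoids (F3) and covers the lax case.
\end{remark}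

\section{The zeroth homotopy group is symmetric}\label{sec:C}

In a discrete permutative category all constraints are identities, and the identity of Lemma~\ref{lem:key} costs nothing. So we look for a multifunctor whose values are abelian groups, and for a description of $\pi_0\mathrm{Sp}(X)$ on which multilinear maps visibly act.

\subsection{The group $A(X)$}

Let $p_1=\rho_1$ and $p_2=\rho_2$ be the projections $\langle2\rangle\to\langle1\rangle$, and let $\nabla\colon\langle2\rangle\to\langle1\rangle$ be the fold map, $\nabla(1)=\nabla(2)=1$. An object $z\in X\langle2\rangle$ exhibits $\nabla_*z$ as a sum of $p_{1*}z$ and $p_{2*}z$. Accordingly, let $A(X)$ be the abelian group generated by symbols $[x]$, one for each component of the category $X\langle1\rangle$, subject to $[*]=0$ for the basepoint and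
\begin{equation}\label{eq:relation}
[\nabla_*z]=[p_{1*}z]+[p_{2*}z],\qquad z\in X\langle2\rangle .
\end{equation}
A map $f\colon X\to Y$ induces $A(f)[x]=[f_1(x)]$, so $A$ is a functor.

\begin{example}\label{ex:A}
\begin{enumerate}
\item[(a)] For $X=\mathbb{S}$ the relations for $z=0,1,2$ read $0=0+0$, $[1]=[1]+0$ and $[1]=0+[1]$. So $A(\mathbb{S})=\mathbb{Z}$, generated by $[\varepsilon]$.
\item[(b)] For $X=HB$, with $B$ an abelian group, the relations read $[b+b']=[b]+[b']$. So $b\mapsto[b]$ is a homomorphism $B\to A(HB)$, inverse to $[b]\mapsto b$, and $A(HB)\cong B$.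
\item[(c)] For $X=KC$ the relation for a system $a$ reads $[a_{\{1,2\}}]=[a_{\{1\}}]+[a_{\{2\}}]$, where $a_{\{1,2\}}\cong a_{\{1\}}\oplus a_{\{2\}}$. Every pair $x,y$ occurs, with $a_{\{1,2\}}=x\oplus y$, $a_{\{1\},\{2\}}=1$ and $a_{\{2\},\{1\}}=\xi_{y,x}$. So $A(KC)=\mathrm{Gr}(\pi_0|C|)$, in agreement with (F1).
\end{enumerate}
\end{example}

\begin{proposition}\label{prop:pi0}
There is an isomorphism $\pi_0\mathrm{Sp}(X)\cong A(X)$, natural in the $\Gamma$-category $X$.
\end{proposition}

\begin{proof}
By Bousfield and Friedlander, $NX(S^k)$ is $(k-1)$-connected. For $k\ge2$ the Hurewicz theorem gives $\pi_k|NX(S^k)|\cong\tilde{H}_k(NX(S^k))$, naturally in $X$. We compute this group and then the maps in the colimit over $k$.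

For a pointed set $Z$ let $\tilde{\mathbb{Z}}[Z]$ be the free abelian group on $Z$ modulo the basepoint. The simplicial abelian group $\tilde{\mathbb{Z}}[NX(S^k)]$ is the diagonal of the $(k+1)$-fold simplicial abelian group
\[
V_{l_1,\dots,l_k;q}=\tilde{\mathbb{Z}}\bigl[N_qX(S^1_{l_1}\wedge\dots\wedge S^1_{l_k})\bigr]=\tilde{\mathbb{Z}}\bigl[N_qX\langle l_1\cdots l_k\rangle\bigr].
\]
The Eilenberg--Zilber theorem for multisimplicial abelian groups states that the homology of the diagonal is naturally isomorphic to the homology of the total complex $\mathrm{Tot}\,V$, whose differential is the sum, with signs, of the alternating sums of the face maps in each direction. If some $l_i=0$, then $V_{l_1,\dots,l_k;q}=0$ because $X\langle0\rangle$ is terminal. So $\mathrm{Tot}\,V$ vanishes below degree $k$, and in degree $k$ it is $V_{1,\dots,1;0}=\tilde{\mathbb{Z}}[\operatorname{ob}X\langle1\rangle]$. Hence $\tilde{H}_k(NX(S^k))$ is the quotient of this group by the boundaries of the summands of degree $k+1$, which are of two kinds.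

The summand $V_{1,\dots,1;1}$ is generated by the morphisms of $X\langle1\rangle$, and the boundary of $h\colon x\to x'$ is $\pm(x'-x)$. These relations identify objects in the same component.

The summand with one $l_i=2$, the other indices $l_{i'}=1$ and $q=0$ is $\tilde{\mathbb{Z}}[\operatorname{ob}X\langle2\rangle]$. The only nonzero part of the differential is in the $i$-th direction, since in the other simplicial directions the target has an index $0$. The non-base elements of $S^1_2=\langle2\rangle$ are $1=(0,0,1)$ and $2=(0,1,1)$, written as sequences of values, and the face $d_\nu$ omits the entry in position $\nu\in\{0,1,2\}$: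
\[
\begin{array}{c|ccc}
 & d_0&d_1&d_2\\ \hline
(0,0,1)&(0,1)&(0,1)&(0,0)\\
(0,1,1)&(1,1)&(0,1)&(0,1)
\end{array}
\]
Constant sequences are the basepoint, so $d_0=p_1$, $d_1=\nabla$, $d_2=p_2$, and the boundary of $z$ is $\pm(p_{1*}z-\nabla_*z+p_{2*}z)$. These are the relations \eqref{eq:relation}.

Therefore $\pi_k|NX(S^k)|\cong A(X)$ for $k\ge2$, naturally in $X$. Under these isomorphisms the stabilization map from stage $k$ to stage $k+1$ becomes a natural endomorphism $s_k$ of $A(X)$. For $X=\mathbb{S}$ it is the suspension isomorphism $\pi_kS^k\to\pi_{k+1}S^{k+1}$, so $s_k[\varepsilon]=\pm[\varepsilon]$, with a sign depending only on $k$. For an object $x\in X\langle1\rangle$ let $\hat{x}=a^X\circ(1_{\mathbb{S}},x)\colon\mathbb{S}\to X$. Its component at $\langle1\rangle$ sends $\varepsilon$ to $a^X_{1,1}(1,x)=x$, so $A(\hat{x})[\varepsilon]=[x]$, and naturality gives $s_k[x]=A(\hat{x})s_k[\varepsilon]=\pm[x]$ with the same sign. The classes $[x]$ generate $A(X)$, so $s_k=\pm1$. All maps in the colimit from $k=2$ on are isomorphisms, and the stage $k=2$ gives the required natural isomorphism.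
\end{proof}

\subsection{The multifunctor $\mathcal{A}$}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mathcal{A}X$ be the discrete category on the set $A(X)$, with $\oplus=+$, $e=0$ and $\xi=1$.

\emph{1-cells.} Let $f\colon\langle X_1,\dots,X_n\rangle\to Y$ be an $n$-ary 1-cell with $n\ge1$. We claim that
\[
\mathcal{A}(f)([x_1],\dots,[x_n])=[f_{1,\dots,1}(x_1,\dots,x_n)]
\]
defines a multiadditive map $A(X_1)\times\dots\times A(X_n)\to A(Y)$. The right side depends only on the components of the $x_i$, since $f_{1,\dots,1}$ is a functor on the product, so it defines a multiadditive map on the free abelian groups on the sets of components. It must kill the relations in each slot $i$, the other entries being generators. It kills $[*]$ because $f_{1,\dots,1}$ is pointed in each variable. For $z\in X_i\langle2\rangle$ put $z'=f_{1,\dots,2,\dots,1}(x_1,\dots,z,\dots,x_n)\in Y\langle2\rangle$. For $\phi\colon\langle2\rangle\to\langle1\rangle$, the map $1\wedge\dots\wedge\phi\wedge\dots\wedge1$ is $\phi$ under the lexicographic identifications, so naturality of $f$ gives $\phi_*z'=f_{1,\dots,1}(x_1,\dots,\phi_*z,\dots,x_n)$.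 Taking $\phi=\nabla,p_1,p_2$, we see that the relation for $z$ is sent to the relation for $z'$. This proves the claim.

A multiadditive map is a functor between discrete categories, it vanishes when an argument is $0$, and additivity in the $i$-th variable says that the source and target of the $i$-th constraint are equal. Take all constraints to be identities. The axioms of Section~\ref{ss:perm} are equations between parallel morphisms of a discrete category, so they hold, and $\mathcal{A}(f)$ is a strong $n$-linear functor. A 0-ary cell $y\in Y\langle1\rangle$ is sent to the object $[y]$.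

\emph{Identities, composition, symmetry.} Two multiadditive maps that agree on generators are equal, and all constraints are identities, so it suffices to compare components with all indices equal to $1$. The component of an identity is an identity, and $(g\circ(f_1,\dots,f_n))_{1,\dots,1}$ is $g_{1,\dots,1}$ composed with the components $(f_j)_{1,\dots,1}$, a 0-ary $f_j$ contributing its object. The symmetry of $\mathcal{F}$ on $\langle1\rangle\wedge\dots\wedge\langle1\rangle=\langle1\rangle$ is a pointed bijection of $\langle1\rangle$ and hence the identity, so $(f\sigma)_{1,\dots,1}$ is $f_{1,\dots,1}$ with permuted arguments and $\mathcal{A}(f\sigma)=\mathcal{A}(f)\sigma$.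

\emph{2-cells.} A 2-cell $f\Rightarrow g$ provides morphisms $f_{1,\dots,1}(x_1,\dots,x_n)\to g_{1,\dots,1}(x_1,\dots,x_n)$ in $Y\langle1\rangle$, so $\mathcal{A}(f)=\mathcal{A}(g)$, also for $n=0$. We send the 2-cell to the identity. Identity 2-cells are preserved by all compositions and actions, so $\mathcal{A}$ is a symmetric $\mathbf{Cat}$-multifunctor.

\emph{The $\Gamma$-category $K\mathcal{A}X$.} Put $B=A(X)$. In a discrete category the isomorphisms $a_{s,s'}$ are identities, so an $\langle m\rangle$-system is a family with $a_\emptyset=0$ and $a_s+a_{s'}=a_{s\cup s'}$ for disjoint $s,s'$, and there are only identity morphisms. Such a family is determined by the arbitrary elements $a_{\{1\}},\dots,a_{\{m\}}$, through $a_s=\sum_{i\in s}a_{\{i\}}$, and $(\phi_*a)_{\{j\}}=a_{\phi^{-1}(j)}=\sum_{\phi(i)=j}a_{\{i\}}$. So $K\mathcal{A}X=HB$, and $B\cong\pi_0\mathrm{Sp}(X)$ by Proposition~\ref{prop:pi0}.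

\emph{The map $h\colon X\to K\mathcal{A}X$.} Define $h_m\colon X\langle m\rangle\to B^m$ by $h_m(x)=([\rho_{i*}x])_{i\in\underline{m}}$. It is pointed and constant on components, hence a pointed functor to a discrete category, and it is natural in $X$. For naturality in $\langle m\rangle$, let $\chi_s\colon\langle m\rangle\to\langle1\rangle$ send $s\subseteq\underline{m}$ to $1$ and the rest to $0$. We claim
\begin{equation}\label{eq:chi}
[\chi_{s*}x]=\sum_{i\in s}[\rho_{i*}x].
\end{equation}
For $s=\emptyset$ the map $\chi_s$ is zero and both sides vanish. For $s=s'\sqcup\{i\}$ let $\psi\colon\langle m\rangle\to\langle2\rangle$ send $s'$ to $1$, $i$ to $2$ and the rest to $0$. Then $\nabla\psi=\chi_s$, $p_1\psi=\chi_{s'}$ and $p_2\psi=\rho_i$, so \eqref{eq:relation} for $z=\psi_*x$ gives $[\chi_{s*}x]=[\chi_{s'*}x]+[\rho_{i*}x]$, and \eqref{eq:chi} follows by induction on the size of $s$. For $\phi\colon\langle m\rangle\to\langle n\rangle$ and $j\in\underline{n}$ we have $\rho_j\phi=\chi_{\phi^{-1}(j)}$. Hence the $j$-th entry of $h_n(\phi_*x)$ is $\sum_{\phi(i)=j}[\rho_{i*}x]$, which is the $j$-th entry of $\phi_*h_m(x)$.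

\emph{The effect on $\pi_0$.} By Proposition~\ref{prop:pi0} it suffices to show that $A(h)\colon A(X)\to A(HB)$ is an isomorphism. It sends the generator $[x]$ to the symbol of the element $h_1(x)=[x]\in B$, and the isomorphism $A(HB)\cong B$ of Example~\ref{ex:A}(b) sends that symbol to $[x]$. So the composite $A(X)\to A(HB)\cong B=A(X)$ is the identity on generators, and $A(h)$ is an isomorphism.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EM}
Elmendorf and Mandell, \emph{Rings, modules, and algebras in infinite loop space theory}, Adv. Math. 205 (2006).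

\bibitem{Mandell}
M.~A. Mandell, \emph{An inverse $K$-theory functor}, Doc. Math. 15 (2010).

\bibitem{McDuffSegal}
McDuff and Segal, \emph{Homology fibrations and the ``group-completion'' theorem}, Invent. Math. 31 (1976).

\bibitem{Segal}
Segal, \emph{Categories and cohomology theories}, Topology 13 (1974).

\bibitem{Yau}
Donald Yau, \emph{The Grothendieck Construction of Bipermutative-Indexed Categories and Pseudo Symmetric Inverse $K$-Theory}, arXiv:2302.00729 (2023).

\end{thebibliography}
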